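\title{The least degree in the multigraded regularity region of the complete flag variety}

\begin{abstract}
Embed the variety of complete flags in $\mathbb{C}^n$, $n\ge 3$, in a product of $n-1$ projective spaces by the Pl\"ucker embedding. We show that the least total degree of a vector in the multigraded regularity region of its structure sheaf is $\binom{n-2}{2}$, attained at $(0,0,1,2,\dots,n-3)$. We also give necessary linear conditions and sufficient linear conditions for membership in the region, determine its diagonal, and determine it completely for $n=3$ and $n=4$. The Borel--Weil--Bott theorem turns regularity into a comparison between the number of inversions of an integer sequence and a linear cost, and the comparison is carried out by cutting the sequence at its left-to-right maxima.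
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $n\ge 3$ and let $\mathcal{F}=\mathcal{F}l(\mathbb{C}^n)$ be the variety of complete flags $0\subset V_1\subset\dots\subset V_{n-1}\subset\mathbb{C}^n$ with $\dim V_k=k$. Its dimension is $N=\binom n2$. The Pl\"ucker embedding
\[
\iota:\mathcal{F}\hookrightarrow \mathbb{P}:=\prod_{k=1}^{n-1}\mathbb{P}\Big(\textstyle\bigwedge^k\mathbb{C}^n\Big)
\]
sends a flag to the tuple of lines $\bigwedge^kV_k\subseteq\bigwedge^k\mathbb{C}^n$. For $\mathbf{d}\in\mathbb{Z}^{n-1}$ let $\mathcal{O}_{\mathbb{P}}(\mathbf{d})$ be the tensor product of the pullbacks of the bundles $\mathcal{O}(d_k)$ from the factors, and put $\mathcal{O}(\mathbf{d})=\iota^*\mathcal{O}_{\mathbb{P}}(\mathbf{d})$. We write $\mathbb{N}=\{0,1,2,\dots\}$ and $|\mathbf{d}|=\sum_k d_k$.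

\begin{definition}[multigraded regularity in the sense of Maclagan and Smith]\label{def:reg}
Let $\mathbf{a}\in\mathbb{N}^{n-1}$. The sheaf $\iota_*\mathcal{O}_{\mathcal{F}}$ is \emph{$\mathbf{a}$-regular} if
\[
H^i\big(\mathbb{P},\ \iota_*\mathcal{O}_{\mathcal{F}}\otimes\mathcal{O}_{\mathbb{P}}(\mathbf{a}-\mathbf{c})\big)=0
\qquad\text{for all } i>0 \text{ and all } \mathbf{c}\in\mathbb{N}^{n-1}\text{ with }|\mathbf{c}|=i .
\]
The set of all such $\mathbf{a}$ is denoted $\operatorname{reg}_n\subseteq\mathbb{N}^{n-1}$, and $m(n)=\min\{|\mathbf{a}|:\mathbf{a}\in\operatorname{reg}_n\}$.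
\end{definition}

On a single projective space the same definition reads $H^i(\mathcal{G}(a-i))=0$ for $i>0$, which is the Castelnuovo--Mumford condition on a sheaf $\mathcal{G}$. On a product, the negative twist by $i$ may be distributed among the factors in every possible way, and the single integer $a$ is replaced by a region of vectors. The region is closed upward (Theorem~\ref{thm:region}(a)), so what has to be understood is its lower boundary, and $m(n)$ measures how close that boundary comes to the origin. The question whether $m(n)=\binom{n-2}{2}$ for $n\ge4$ comes from Davis~\cite{Davis}. The answer is yes.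

\begin{theorem}\label{thm:main}
For all $n\ge 3$ we have $m(n)=\binom{n-2}{2}$. The minimum is attained at $\mathbf{a}=(0,0,1,2,\dots,n-3)$.
\end{theorem}

The number $\binom{n-2}{2}$ comes from the top cohomology. The conditions of Definition~\ref{def:reg} with $i=N$ hold if and only if $|\mathbf{a}|\ge\binom{n-2}{2}$ (Lemma~\ref{lem:top}), and those with $i>N$ are empty. So the theorem says that the degrees $0<i<N$ do not force a larger total degree. For an individual vector they can be an obstruction: for $n=5$ the vectors $(3,0,0,0)$ and $(2,0,0,1)$ have total degree $\binom32=3$ and are not in $\operatorname{reg}_5$, by parts (b) and (f) of the next theorem. The content of Theorem~\ref{thm:main} is that one way of distributing the degree avoids all these obstructions at once.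

For $\mathbf{a}\in\mathbb{N}^{n-1}$ we put $s_j=a_j+1$ throughout, and we call $\mathbf{a}^*=(a_{n-1},\dots,a_1)$ the \emph{reversal} of $\mathbf{a}$. An \emph{interval} is a set of consecutive integers.

\begin{theorem}\label{thm:region}
Let $n\ge3$.
\begin{itemize}
\item[(a)] $\operatorname{reg}_n+\mathbb{N}^{n-1}\subseteq\operatorname{reg}_n$. Moreover, $\mathbf{a}\in\operatorname{reg}_n$ if and only if $H^i(\mathcal{F},\mathcal{O}(\mathbf{a}-\mathbf{c}))=0$ for all $i>0$ and all $\mathbf{c}\in\mathbb{N}^{n-1}$ with $|\mathbf{c}|\le i$. The set $\operatorname{reg}_n$ is invariant under reversal.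
\item[(b)] If $\mathbf{a}\in\operatorname{reg}_n$, then $\sum_{j\in I}a_j\ge\binom{|I|-1}{2}$ for every nonempty interval $I\subseteq\{1,\dots,n-1\}$.
\item[(c)] If
\begin{equation}\label{eq:star}
\sum_{j=p+1}^{q}s_j\;>\;\sum_{j=p+1}^{q-1}j\qquad\text{for all }0\le p<q\le n-1,
\end{equation}
then $\mathbf{a}\in\operatorname{reg}_n$. The same holds if the reversal of $\mathbf{a}$ satisfies \eqref{eq:star}.
\item[(d)] $(t,t,\dots,t)\in\operatorname{reg}_n$ if and only if $t\ge\lfloor n/2\rfloor-1$.
\item[(e)] $\operatorname{reg}_3=\mathbb{N}^2$ and $\operatorname{reg}_4=\mathbb{N}^3\setminus\{0\}$.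
\item[(f)] The conditions in \textup{(b)} are not sufficient: for $n=5$ the vector $(2,0,0,1)$ satisfies all of them and is not in $\operatorname{reg}_5$.
\end{itemize}
\end{theorem}

Section~\ref{sec:seq} translates regularity into a statement about integer sequences. Section~\ref{sec:least} proves part (c) and Theorem~\ref{thm:main}, Section~\ref{sec:upward} proves parts (a), (b), (e), (f), and Section~\ref{sec:diag} proves part (d).

\section{Cohomology as inversions of integer sequences}\label{sec:seq}

Since $\iota$ is a closed embedding, $H^i(\mathbb{P},\iota_*\mathcal{L})=H^i(\mathcal{F},\mathcal{L})$ for every line bundle $\mathcal{L}$ on $\mathcal{F}$, and the projection formula gives $\iota_*\mathcal{O}_{\mathcal{F}}\otimes\mathcal{O}_{\mathbb{P}}(\mathbf{d})\cong\iota_*\mathcal{O}(\mathbf{d})$. Hence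
\[
H^i\big(\mathbb{P},\iota_*\mathcal{O}_{\mathcal{F}}\otimes\mathcal{O}_{\mathbb{P}}(\mathbf{d})\big)=H^i(\mathcal{F},\mathcal{O}(\mathbf{d})),
\]
and everything is decided by the cohomology of line bundles on $\mathcal{F}$.

That cohomology is given by the Borel--Weil--Bott theorem. Let $\omega_1,\dots,\omega_{n-1}$ be the fundamental weights of $SL_n$, let $\alpha_1^\vee,\dots,\alpha_{n-1}^\vee$ be the simple coroots, dual to the $\omega_k$, and let $\rho=\sum_k\omega_k$. The bundle $\mathcal{O}(\mathbf{d})$ is the line bundle of weight $\lambda=\sum_kd_k\omega_k$, normalized so that dominant weights ($\mathbf{d}\in\mathbb{N}^{n-1}$) give the globally generated bundles. The theorem says: if some positive coroot vanishes on $\lambda+\rho$, then all cohomology of $\mathcal{O}(\mathbf{d})$ vanishes; otherwise the cohomology is nonzero in exactly one degree, the number of positive coroots that are negative on $\lambda+\rho$. The positive coroots are the sums $\alpha^\vee_{i+1}+\dots+\alpha^\vee_j$ with $0\le i<j\le n-1$, and such a sum takes the value $\sum_{k=i+1}^j(d_k+1)$ on $\lambda+\rho$.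 These interval sums are differences of partial sums. For a sequence $x=(x_0,\dots,x_{n-1})$ let
\[
\operatorname{inv}(x)=\#\{(i,j): i<j,\ x_i>x_j\}
\]
be its number of \emph{inversions}.

\begin{theorem}[Borel--Weil--Bott; Bott 1957]\label{thm:bwb}
Let $\mathbf{d}\in\mathbb{Z}^{n-1}$, and put $x_0=0$ and $x_j=x_{j-1}+d_j+1$ for $1\le j\le n-1$. If two of the $x_j$ coincide, then all cohomology of $\mathcal{O}(\mathbf{d})$ vanishes. Otherwise $H^\ell(\mathcal{F},\mathcal{O}(\mathbf{d}))\neq0$ exactly for $\ell=\operatorname{inv}(x)$.
\end{theorem}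

Reversing the coordinates of $\mathbf{d}$ permutes the interval sums, so the statement does not depend on the end from which the fundamental weights are numbered. For $n=2$ it is the familiar description on $\mathbb{P}^1$: $H^0$ for $d\ge0$, nothing for $d=-1$, and $H^1$ for $d\le-2$.

Take $\mathbf{d}=\mathbf{a}-\mathbf{c}$. The $j$th step of $x$ is then $s_j-c_j$, and $c_j\ge0$ means that this step is at most $s_j$.

\begin{definition}\label{def:adm}
Fix $\mathbf{a}\in\mathbb{N}^{n-1}$. A sequence $x=(x_0,\dots,x_{n-1})$ of \emph{distinct} integers with $x_0=0$ is \emph{admissible} for $\mathbf{a}$ if $x_j-x_{j-1}\le s_j$ for $1\le j\le n-1$. Its \emph{cost} is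
\[
\operatorname{cost}(x)=\sum_{j=1}^{n-1}\big(s_j-(x_j-x_{j-1})\big)=\sum_{j=1}^{n-1}s_j-x_{n-1}.
\]
\end{definition}

One may picture a walk on $\mathbb{Z}$ that never returns to a point, climbs by at most $s_j$ at time $j$, and pays at time $j$ the amount $c_j$ by which it falls short of the full climb.

\begin{proposition}\label{prop:crit}
A vector $\mathbf{a}\in\mathbb{N}^{n-1}$ lies in $\operatorname{reg}_n$ if and only if no admissible sequence $x$ that is not increasing has $\operatorname{inv}(x)=\operatorname{cost}(x)$. In particular, $\mathbf{a}\in\operatorname{reg}_n$ if $\operatorname{inv}(x)<\operatorname{cost}(x)$ for every admissible sequence $x$ that is not increasing.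
\end{proposition}

\begin{proof}
By Theorem~\ref{thm:bwb}, the rule $c_j=s_j-(x_j-x_{j-1})$ is a bijection from the admissible sequences to the vectors $\mathbf{c}\in\mathbb{N}^{n-1}$ for which $\mathcal{O}(\mathbf{a}-\mathbf{c})$ has some nonzero cohomology. Under it $|\mathbf{c}|=\operatorname{cost}(x)$, and the cohomology sits in degree $\operatorname{inv}(x)$. So $\mathbf{a}\notin\operatorname{reg}_n$ if and only if some admissible $x$ has $\operatorname{inv}(x)=\operatorname{cost}(x)>0$. Finally, a sequence of distinct integers has $\operatorname{inv}(x)>0$ if and only if it is not increasing.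
\end{proof}

\begin{example}\label{ex:three}
Let $n=3$ and $\mathbf{a}=(0,0)$, so $s=(1,1)$ and $\operatorname{cost}(x)=2-x_2$. Let $x$ be admissible and not increasing. If $x_1>0$, then $x_1=1$ and $x_2<1$, so $x_2\le-1$; here $\operatorname{inv}(x)=2$ and $\operatorname{cost}(x)\ge3$. If $x_1<0$ and $x_2>x_1$, then $x_2=x_1+1\le0$, so again $x_2\le-1$, $\operatorname{inv}(x)=2$ and $\operatorname{cost}(x)\ge3$. If $0>x_1>x_2$, then $\operatorname{inv}(x)=3$ and $\operatorname{cost}(x)\ge4$. Hence $(0,0)\in\operatorname{reg}_3$. In the first two cases the margin of $1$ comes from excluding $x_2=x_0$, that is, from the vanishing half of Theorem~\ref{thm:bwb}.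
\end{example}

\begin{lemma}\label{lem:rev}
For a sequence $x$ put $x^*_j=x_{n-1}-x_{n-1-j}$. Then $x\mapsto x^*$ is a bijection from the sequences admissible for $\mathbf{a}$ to those admissible for $\mathbf{a}^*$, and it preserves $\operatorname{inv}$ and $\operatorname{cost}$. Consequently $\operatorname{reg}_n$ is invariant under reversal.
\end{lemma}

\begin{proof}
We have $x^*_0=0$, $x^*_{n-1}=x_{n-1}$ and $x^{**}=x$. The $j$th step of $x^*$ is $x_{n-j}-x_{n-j-1}$, the $(n-j)$th step of $x$. This gives admissibility and equality of costs. For $i<j$ we have $x^*_i>x^*_j$ if and only if $x_{n-1-j}>x_{n-1-i}$, and $n-1-j<n-1-i$, so inversions correspond to inversions. The last claim follows from Proposition~\ref{prop:crit}.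
\end{proof}

\section{The least total degree}\label{sec:least}

\subsection*{The lower bound}

\begin{lemma}\label{lem:top}
Let $\mathbf{a}\in\mathbb{N}^{n-1}$. Then $H^N(\mathcal{F},\mathcal{O}(\mathbf{a}-\mathbf{c}))=0$ for all $\mathbf{c}\in\mathbb{N}^{n-1}$ with $|\mathbf{c}|=N$ if and only if $|\mathbf{a}|\ge\binom{n-2}{2}$. In particular, every $\mathbf{a}\in\operatorname{reg}_n$ has $|\mathbf{a}|\ge\binom{n-2}{2}$.
\end{lemma}

\begin{proof}
By Theorem~\ref{thm:bwb}, $H^N(\mathcal{F},\mathcal{O}(\mathbf{a}-\mathbf{c}))\ne0$ if and only if all $N$ pairs of positions are inversions of the associated sequence. This means that the sequence is strictly decreasing, that is, $a_j+1-c_j\le-1$, or $c_j\ge a_j+2$, for all $j$. A vector $\mathbf{c}$ with these inequalities and $|\mathbf{c}|=N$ exists if and only if $|\mathbf{a}|+2(n-1)\le N$. Since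
\[
N-2(n-1)=\frac{n^2-5n+4}{2}=\binom{n-2}{2}-1,
\]
it exists if and only if $|\mathbf{a}|<\binom{n-2}{2}$.
\end{proof}

\subsection*{Records and runs}

For the upper bound we must show that inversions are expensive. Let $x$ be admissible and sort its inversions by their right end:
\[
r_j=\#\{i<j: x_i>x_j\},\qquad 0\le r_j\le j,\qquad \operatorname{inv}(x)=\sum_jr_j .
\]
A comparison of $r_j$ with $c_j$ step by step does not work. For $s=(1,1,2)$ the sequence $x=(0,-2,-1,1)$ has $\mathbf{c}=(3,0,0)$ and $(r_1,r_2,r_3)=(1,1,0)$: the inversion ending at position $2$ was paid for in advance, by the depth of the first descent. The accounts have to be settled over the whole stretch during which the walk stays below its earlier maximum. Call $j$ a \emph{record} if $x_i<x_j$ for all $i<j$ (a left-to-right maximum), and let $M$ be the set of records. Then $0\in M$, and $j\in M$ if and only if $r_j=0$. The \emph{runs} of $x$ are the maximal intervals contained in $\{0,\dots,n-1\}\setminus M$. A sequence that is not increasing has at least one run.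

\begin{example}\label{ex:four}
Let $n=4$ and $\mathbf{a}=(0,0,1)$, so $s=(1,1,2)$ and $\operatorname{cost}(x)=4-x_3$. We look at three shapes of $M$.

If $M=\{0\}$, then $x_0=0$ is the maximum. The $r_3$ earlier values above $x_3$ are distinct integers in $(x_3,0]$, so $x_3\le-r_3$ and $\operatorname{cost}(x)\ge 4+r_3$, while $\operatorname{inv}(x)\le1+2+r_3$.

If $M=\{0,1\}$, then $x_1=1$ is the maximum, so $x_3\le1-r_3$ and $\operatorname{cost}(x)\ge3+r_3$, while $\operatorname{inv}(x)=r_2+r_3\le2+r_3$.

If $M=\{0,3\}$, then $x_2\le-r_2$, so $x_3\le2-r_2$ and $\operatorname{cost}(x)\ge2+r_2$, while $\operatorname{inv}(x)=1+r_2$.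

In each case the last position $q$ of the run pays for its own inversions by its depth below the record, whatever the value of $r_q$. The other positions of the run are paid for by the steps $s_j$ that were wasted during the run. For $s=(1,1,1)$ the first estimate loses its margin, and $x=(0,-1,-2,-3)$ has $\operatorname{inv}(x)=\operatorname{cost}(x)=6$.
\end{example}

\begin{lemma}\label{lem:runs}
Let $x$ be admissible for $\mathbf{a}$. Then
\[
\operatorname{cost}(x)-\operatorname{inv}(x)\ \ge\ \sum_{\text{runs }[p+1,q]}\Big(\sum_{j=p+1}^{q}s_j-\sum_{j=p+1}^{q-1}r_j\Big).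
\]
\end{lemma}

\begin{proof}
Let $[p+1,q]$ be a run. Then $p\in M$, and either $q+1\in M$ or $q=n-1$. The maximum of $x_0,\dots,x_q$ is attained at a record, and $p$ is the last record not exceeding $q$, so this maximum is $x_p$. The $r_q$ values $x_i$ with $i<q$ and $x_i>x_q$ are therefore distinct integers in $(x_q,x_p]$, and
\begin{equation}\label{eq:depth}
x_p-x_q\ge r_q .
\end{equation}
This is the only place where integrality and distinctness enter.

Now write $x_{n-1}=x_{n-1}-x_0$ as a telescoping sum from each record to the next, followed by one more term from the last record to $n-1$ if $n-1\notin M$. The terms are of three kinds.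
\begin{itemize}
\item If $j-1$ and $j$ are both records, then $x_j-x_{j-1}\le s_j$.
\item For a run $[p+1,q]$ with $q<n-1$, we have $x_{q+1}-x_p=(x_{q+1}-x_q)-(x_p-x_q)\le s_{q+1}-r_q$ by \eqref{eq:depth}.
\item For a run $[p+1,q]$ with $q=n-1$, we have $x_{n-1}-x_p\le-r_q$ by \eqref{eq:depth}.
\end{itemize}
Each record $j\ge1$ contributes $s_j$ once and each run contributes $-r_q$ once, so $x_{n-1}\le\sum_{j\in M,\,j\ge1}s_j-\sum_{\text{runs}}r_q$. Subtracting from $\sum_js_j$ gives
\[
\operatorname{cost}(x)\ \ge\ \sum_{\text{runs}}\Big(\sum_{j=p+1}^qs_j+r_q\Big).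
\]
Since $r_j=0$ on $M$, we also have $\operatorname{inv}(x)=\sum_{\text{runs}}\sum_{j=p+1}^qr_j$. In the difference the terms $r_q$ cancel.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:region}(c)]
Assume \eqref{eq:star}, and let $x$ be admissible and not increasing. Since $r_j\le j$, condition \eqref{eq:star} makes every summand in Lemma~\ref{lem:runs} positive, and there is at least one run. So $\operatorname{inv}(x)<\operatorname{cost}(x)$, and $\mathbf{a}\in\operatorname{reg}_n$ by Proposition~\ref{prop:crit}. If $\mathbf{a}^*$ satisfies \eqref{eq:star}, then $\mathbf{a}^*\in\operatorname{reg}_n$, and Lemma~\ref{lem:rev} applies.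
\end{proof}

The two sums in \eqref{eq:star} are offset by one, and this suggests the extremal vector: let $s_{j+1}$ pay for the term $j$ on the right, so that $s_{p+1}\ge1$ is left over to make the inequality strict. The cheapest choice of this kind is $s_1=1$ and $s_{j+1}=j$ for $j\ge1$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Lemma~\ref{lem:top} gives $m(n)\ge\binom{n-2}{2}$. For $\mathbf{a}=(0,0,1,2,\dots,n-3)$ we have $s_j=\max(j-1,1)$, so for $0\le p<q\le n-1$
\[
\sum_{j=p+1}^{q}s_j=\sum_{j=p}^{q-1}\max(j,1)=\max(p,1)+\sum_{j=p+1}^{q-1}j\ >\ \sum_{j=p+1}^{q-1}j .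
\]
Thus \eqref{eq:star} holds and $\mathbf{a}\in\operatorname{reg}_n$ by Theorem~\ref{thm:region}(c). Its total degree is $1+2+\dots+(n-3)=\binom{n-2}{2}$.
\end{proof}

\begin{remark}\label{rem:star}
The strict inequality in \eqref{eq:star} cannot be relaxed throughout: for $(p,q)=(0,n-1)$ it reads $|\mathbf{a}|+(n-1)>\binom{n-1}{2}$, that is, $|\mathbf{a}|\ge\binom{n-2}{2}$, which is necessary by Lemma~\ref{lem:top}. On the other hand, \eqref{eq:star} is not symmetric under reversal and is not necessary for regularity. The vector $(1,0,0)$ lies in $\operatorname{reg}_4$ as the reversal of $(0,0,1)$, but for $(p,q)=(1,3)$ both sides of \eqref{eq:star} equal $2$.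
\end{remark}

\section{Upward closure, intervals and small cases}\label{sec:upward}

\subsection*{Upward closure}

Raising $a_j$ by one enlarges the set of admissible sequences and raises all costs, so the criterion of Proposition~\ref{prop:crit}, which forbids an equality, is not visibly monotone in $\mathbf{a}$. We return to sheaves, where a Koszul complex relates the twists in the direction of one factor.

\begin{proof}[Proof of Theorem~\ref{thm:region}(a)]
Invariance under reversal is Lemma~\ref{lem:rev}. For upward closure it suffices to show that $\mathbf{a}\in\operatorname{reg}_n$ implies $\mathbf{a}+\mathbf{e}_j\in\operatorname{reg}_n$ for each standard basis vector $\mathbf{e}_j$.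

Let $W=H^0(\mathbb{P},\mathcal{O}_{\mathbb{P}}(\mathbf{e}_j))$ be the space of linear forms on the $j$th factor and let $w=\dim W$. These forms have no common zero, so the evaluation map $E:=W\otimes\mathcal{O}(-\mathbf{e}_j)\to\mathcal{O}_{\mathcal{F}}$ is surjective. The Koszul complex
\[
0\to\textstyle\bigwedge^{w}E\to\cdots\to\bigwedge^2E\to E\to\mathcal{O}_{\mathcal{F}}\to0
\]
of a surjection is exact: locally there is a section of $E$ that maps to $1$, and the wedge product with it is a contracting homotopy. Here $\bigwedge^kE=\bigwedge^kW\otimes\mathcal{O}(-k\mathbf{e}_j)$.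

Let $i>0$ and $|\mathbf{c}|=i$. Tensoring with the line bundle $\mathcal{O}(\mathbf{a}+\mathbf{e}_j-\mathbf{c})$ gives an exact complex $0\to K_w\to\dots\to K_1\to K_0\to0$ with $K_0=\mathcal{O}(\mathbf{a}+\mathbf{e}_j-\mathbf{c})$, in which $K_k$ for $k\ge1$ is a direct sum of copies of $\mathcal{O}\big(\mathbf{a}-(\mathbf{c}+(k-1)\mathbf{e}_j)\big)$. Since $|\mathbf{c}+(k-1)\mathbf{e}_j|=i+k-1>0$ and $\mathbf{a}\in\operatorname{reg}_n$, we have $H^{i+k-1}(\mathcal{F},K_k)=0$ for all $k\ge1$. Put $Z_0=K_0$ and $Z_k=\ker(K_k\to K_{k-1})$ for $k\ge1$, so that $Z_w=0$. The short exact sequences $0\to Z_k\to K_k\to Z_{k-1}\to0$ give exact sequences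
\[
0=H^{i+k-1}(\mathcal{F},K_k)\to H^{i+k-1}(\mathcal{F},Z_{k-1})\to H^{i+k}(\mathcal{F},Z_k),
\]
hence injections $H^i(Z_0)\hookrightarrow H^{i+1}(Z_1)\hookrightarrow\dots\hookrightarrow H^{i+w}(Z_w)=0$. So $H^i(\mathcal{F},K_0)=0$, and $\mathbf{a}+\mathbf{e}_j\in\operatorname{reg}_n$.

For the second statement, let $\mathbf{a}\in\operatorname{reg}_n$, $i>0$ and $|\mathbf{c}|\le i$. Choose $\mathbf{b}\in\mathbb{N}^{n-1}$ with $|\mathbf{b}|=i-|\mathbf{c}|$. Then $\mathbf{a}+\mathbf{b}\in\operatorname{reg}_n$ and $|\mathbf{c}+\mathbf{b}|=i$, so
\[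
H^i(\mathcal{F},\mathcal{O}(\mathbf{a}-\mathbf{c}))=H^i\big(\mathcal{F},\mathcal{O}((\mathbf{a}+\mathbf{b})-(\mathbf{c}+\mathbf{b}))\big)=0 .
\]
Conversely, the conditions with $|\mathbf{c}|\le i$ include those with $|\mathbf{c}|=i$.
\end{proof}

In terms of sequences, the second statement of (a) says that the sufficient condition in Proposition~\ref{prop:crit} is also necessary: $\mathbf{a}\in\operatorname{reg}_n$ if and only if $\operatorname{inv}(x)<\operatorname{cost}(x)$ for every admissible $x$ that is not increasing.

\subsection*{Restriction to an interval}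

Let $I=[p+1,q]$. Fixing the subspaces $V_k$ with $k\notin I$ leaves a complete flag in the quotient $V_{q+1}/V_p$ (with $V_0=0$, $V_n=\mathbb{C}^n$), a space of dimension $|I|+1$. One therefore expects the obstructions for $\mathcal{F}l(\mathbb{C}^{|I|+1})$ to reappear. A sequence that violates regularity on $I$ can be extended by steps of cost zero, but the extension might create coincidences or further inversions. Upward closure allows us to make the steps outside $I$ so large that this does not happen.

\begin{lemma}\label{lem:restrict}
Let $I\subseteq\{1,\dots,n-1\}$ be an interval with $L=|I|\ge2$. If $\mathbf{a}\in\operatorname{reg}_n$, then $\mathbf{a}|_I=(a_j)_{j\in I}$ lies in $\operatorname{reg}_{L+1}$.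
\end{lemma}

\begin{proof}
Write $I=[p+1,q]$ and suppose $\mathbf{a}|_I\notin\operatorname{reg}_{L+1}$. By Proposition~\ref{prop:crit} there is a sequence $y=(y_0,\dots,y_L)$, admissible for $\mathbf{a}|_I$, with $\operatorname{inv}(y)=\operatorname{cost}(y)>0$. Define $\mathbf{c}\in\mathbb{N}^{n-1}$ by $c_j=s_j-(y_{j-p}-y_{j-p-1})$ for $j\in I$ and $c_j=0$ otherwise, so $|\mathbf{c}|=\operatorname{cost}(y)$. Choose an integer $K\ge|\mathbf{c}|$ with $K\ge a_j$ for all $j$, and let $\mathbf{a}'$ agree with $\mathbf{a}$ on $I$ and equal $K$ outside $I$. Let $x$ be the sequence with $x_0=0$ and steps $a'_k+1-c_k$. For $i<j$,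
\[
x_j-x_i=\sum_{k=i+1}^{j}(a'_k+1-c_k).
\]
If $p\le i<j\le q$, this equals $y_{j-p}-y_{i-p}$. Otherwise some index $k$ in the sum lies outside $I$, and the sum is at least $K+1-|\mathbf{c}|>0$. So the $x_j$ are distinct, $x$ is admissible for $\mathbf{a}'$ with cost $|\mathbf{c}|$, and $\operatorname{inv}(x)=\operatorname{inv}(y)=|\mathbf{c}|>0$. Thus $\mathbf{a}'\notin\operatorname{reg}_n$. As $\mathbf{a}'-\mathbf{a}\in\mathbb{N}^{n-1}$, part (a) gives $\mathbf{a}\notin\operatorname{reg}_n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:region}(b)]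
For $|I|=1$ the bound is $0$. For $L=|I|\ge2$, Lemma~\ref{lem:restrict} gives $\mathbf{a}|_I\in\operatorname{reg}_{L+1}$, and Lemma~\ref{lem:top} with $L+1$ in place of $n$ gives $\sum_{j\in I}a_j\ge\binom{L-1}{2}$.
\end{proof}

\subsection*{The cases $n=3,4,5$}

\begin{proof}[Proof of Theorem~\ref{thm:region}(e)]
For $n=3$, Example~\ref{ex:three} gives $(0,0)\in\operatorname{reg}_3$, so $\operatorname{reg}_3=\mathbb{N}^2$ by (a). Let $n=4$. Then $0\notin\operatorname{reg}_4$ because $m(4)=1$. By (a) it remains to show that the three basis vectors lie in $\operatorname{reg}_4$. The vector $(0,0,1)$ does by Theorem~\ref{thm:main}, and $(1,0,0)$ is its reversal. For $(0,1,0)$ we have $s=(1,2,1)$. The inequalities \eqref{eq:star} with $q-p=1$ read $s_q>0$, and those for $(p,q)=(0,2),(1,3),(0,3)$ read $3>1$, $3>2$, $4>3$. So (c) applies.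
\end{proof}

The obstructions behind (b) are sequences whose inversions are all the pairs inside one block of consecutive positions. For $n=4$ they account for the whole region, since by (e) it is cut out by $|\mathbf{a}|\ge1$. For $n=5$ an obstruction of a different shape appears.

\begin{proof}[Proof of Theorem~\ref{thm:region}(f)]
Let $\mathbf{a}=(2,0,0,1)$. Intervals of length at most $2$ impose only the bound $0$. The two intervals of length $3$ have sums $2$ and $1$, with required bound $\binom22=1$, and the total is $3$, with required bound $\binom32=3$. So the inequalities in (b) hold. Now $s=(3,1,1,2)$, and $\mathbf{c}=(0,2,4,0)$ gives the steps $3,-1,-3,2$ and the sequence $x=(0,3,2,-1,1)$, whose entries are distinct. Its inversions are the pairs of values $(0,-1)$, $(3,2)$, $(3,-1)$, $(3,1)$, $(2,-1)$, $(2,1)$. Hence $\operatorname{inv}(x)=6=\operatorname{cost}(x)$, and $\mathbf{a}\notin\operatorname{reg}_5$ by Proposition~\ref{prop:crit}.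
\end{proof}

This sequence has the single run $[2,4]$ with $(r_2,r_3,r_4)=(1,3,2)$, and Lemma~\ref{lem:runs} holds with equality: $s_2+s_3+s_4=4=r_2+r_3$. The value $r_3=3$ counts position $0$, which lies to the left of the block $\{1,\dots,4\}$ formed by the run and its record.

\section{The diagonal}\label{sec:diag}

On the diagonal the bound of Lemma~\ref{lem:top}, rounded up to the next integer $t$, is again sharp, but condition \eqref{eq:star} is too weak to show it. For $n=7$ and $t=2$ we have $s_j=3$, and for $(p,q)=(3,6)$ both sides of \eqref{eq:star} equal $9$; reversal does not help, since the vector is symmetric. The loss lies in the one-sided estimate $r_j\le j$.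

When all $s_j$ equal $s$, the cost $s(n-1)-x_{n-1}$ depends only on the endpoint $D=x_{n-1}$, and it is better to count the pairs that are \emph{not} inversions. A cheap sequence has large $D$. To climb from $0$ to $D$ in steps of at most $s$, it needs about $D/s$ records, and by the symmetry of Lemma~\ref{lem:rev} about $D/s$ right-to-left minima. We shall see that every position is in increasing order with about $D/s$ of these, which gives about $nD/(2s)$ noninversions. For $s\approx n/2$ this is about $D$, the amount needed. The exact margin comes from the two end positions.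

Call a pair of positions $\{i,j\}$ with $i<j$ and $x_i<x_j$ a \emph{noninversion}, let $\nu=N-\operatorname{inv}(x)$ be the number of noninversions, and let $\deg(y)$ be the number of those that contain the position $y$, so that $2\nu=\sum_y\deg(y)$. The positions $1,\dots,n-2$ are the \emph{middle} positions.

\begin{lemma}\label{lem:noninv}
Let $s\ge1$ be an integer and let $x$ be a sequence of distinct integers with $x_0=0$, all steps at most $s$, and $D=x_{n-1}>0$. Put $k=\lceil D/s\rceil$, and let $\beta$ be the number of middle positions with value in $(0,D)$. Then $\beta\ge k-1$ and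
\begin{equation}\label{eq:nu}
2\nu\ \ge\ k(n-2)+n+\beta\ \ge\ (k+1)(n-1).
\end{equation}
\end{lemma}

\begin{proof}
\emph{Step 1: records are dense.} List the values of $x$ on the set $M$ of records as $0=\mu_0<\mu_1<\cdots$; the last one is $\max x\ge D$. If $\mu_{h+1}=x_j$, then $\mu_h=\max(x_0,\dots,x_{j-1})\ge x_{j-1}$, so
\begin{equation}\label{eq:gap}
\mu_{h+1}-\mu_h\le x_j-x_{j-1}\le s .
\end{equation}
Let $0<z\le D$ and let $h$ be the number of records with value less than $z$. These values are $\mu_0,\dots,\mu_{h-1}$, the value $\mu_h$ exists because $\max x\ge z$, and $z\le\mu_h\le hs$. So at least $\lceil z/s\rceil$ records have value in $[0,z)$.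

Let $M'$ be the set of right-to-left minima, the positions $j$ with $x_j<x_i$ for all $i>j$. The sequence $x^*$ of Lemma~\ref{lem:rev} satisfies the same hypotheses with the same $D$, and $j\in M'$ if and only if $n-1-j$ is a record of $x^*$, of value $D-x_j$. Applying the last paragraph to $x^*$ with $D-z$ in place of $z$, we find that for $0\le z<D$ at least $\lceil(D-z)/s\rceil$ elements of $M'$ have value in $(z,D]$.

\emph{Step 2: middle positions.} If $i\in M$ and $x_i<x_y$, then $y$ cannot precede $i$, so $i<y$ and $\{i,y\}$ is a noninversion. If $i\in M'$ and $x_i>x_y$, then $y$ cannot follow $i$, so $y<i$ and $\{i,y\}$ is a noninversion. We claim that $\deg(y)\ge k$ for every middle position $y$. Note that $x_y\ne0,D$.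
\begin{itemize}
\item If $x_y>D$, then $y$ forms a noninversion with each of the at least $k$ elements of $M$ with value in $[0,D)$.
\item If $x_y<0$, then $y$ forms a noninversion with each of the at least $k$ elements of $M'$ with value in $(0,D]$.
\item If $0<x_y<D$, then $y$ forms a noninversion with the elements of $M$ with value in $[0,x_y)$ and with the elements of $M'$ with value in $(x_y,D]$. The two sets are disjoint, and together they have at least $\lceil x_y/s\rceil+\lceil(D-x_y)/s\rceil$ elements. This is an integer that is at least $D/s$, so it is at least $k$.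
\end{itemize}

\emph{Step 3: end positions.} A middle position $y$ forms a noninversion with $0$ if and only if $x_y>0$, and with $n-1$ if and only if $x_y<D$. Since $D>0$, at least one of the two holds, and both hold if and only if $x_y\in(0,D)$. The pair $\{0,n-1\}$ is a noninversion and is counted in both degrees. Hence $\deg(0)+\deg(n-1)=(n-2)+\beta+2=n+\beta$. By Step 1 with $z=D$, at least $k$ records have value in $[0,D)$. One of them is position $0$, and the others are middle positions with value in $(0,D)$, so $\beta\ge k-1$.

Summing all degrees gives the first inequality in \eqref{eq:nu}, and the second follows from $k(n-2)+n+(k-1)=(k+1)(n-1)$.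
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:region}(d)]
\emph{Necessity.} If $(t,\dots,t)\in\operatorname{reg}_n$, then Lemma~\ref{lem:top} gives $t(n-1)\ge\binom{n-2}{2}=\frac{(n-1)(n-4)}{2}+1$, so $t>\frac{n-4}{2}$. As $t$ is an integer, $t\ge\frac n2-1$ for $n$ even and $t\ge\frac{n-3}{2}$ for $n$ odd. In both cases $t\ge\lfloor n/2\rfloor-1$.

\emph{Sufficiency.} By (a) we may take $t=\lfloor n/2\rfloor-1$, so that $s_j=s:=\lfloor n/2\rfloor$ for all $j$. Let $x$ be admissible and not increasing, and put $D=x_{n-1}\ne0$. By Proposition~\ref{prop:crit} it suffices to show $\operatorname{inv}(x)<s(n-1)-D$. Substituting $\operatorname{inv}(x)=\frac{n(n-1)}2-\nu$, this becomes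
\begin{equation}\label{eq:goal}
2\nu>2D+(n-1)(n-2s).
\end{equation}

\emph{Case $D<0$.} At most $|D|-1$ middle positions have value in $(D,0)$. Every other middle position has value greater than $0$, and then forms a noninversion with $0$, or less than $D$, and then forms a noninversion with $n-1$. So $\nu\ge(n-2)-(|D|-1)$, that is, $\nu+|D|\ge n-1$. Here we need $\nu-D=\nu+|D|$, and indeed $2\nu-2D\ge2(n-1)>(n-1)(n-2s)$ because $n-2s\le1$. This is \eqref{eq:goal}.

\emph{Case $D>0$, $n$ even.} Here $2s=n$, and \eqref{eq:goal} reads $2\nu>2D$. Let $k=\lceil D/s\rceil$, so $2D\le2ks=kn$. Since $x$ is not increasing, some step is at most $-1$, so $D\le(n-2)s-1$ and $k\le n-2$. By \eqref{eq:nu},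
\[
2\nu-2D\ge(k+1)(n-1)-kn=n-1-k>0 .
\]

\emph{Case $D>0$, $n$ odd.} Here $2s=n-1$, and \eqref{eq:goal} reads $2\nu>2D+(n-1)$. With $k$ as before, $2D\le2ks=k(n-1)$, so \eqref{eq:nu} gives
\[
2\nu\ \ge\ k(n-2)+n+\beta\ \ge\ k(n-1)+(n-1)\ \ge\ 2D+(n-1),
\]
and we must exclude equality throughout. Equality forces $\beta=k-1$ and $D=ks$. The number of records with value in $[0,D)$ is at least $k$ by Step 1 of the proof of Lemma~\ref{lem:noninv} and at most $1+\beta=k$, so it is $k$, and $\mu_k\ge D=ks$. By \eqref{eq:gap} each of the $k$ gaps between $\mu_0=0$ and $\mu_k$ is at most $s$, so each equals $s$, and $\mu_k=D$. Since the values of $x$ are distinct, $\mu_k$ sits at position $n-1$. Let $h<k$ and $\mu_{h+1}=x_j$. Both inequalities in \eqref{eq:gap} are equalities, so $x_{j-1}=\mu_h$: the record $\mu_{h+1}$ sits immediately after the record $\mu_h$. As $\mu_0$ sits at position $0$, the value $\mu_h$ sits at position $h$ for $0\le h\le k$. Then $k=n-1$ and $x_h=hs$ for all $h$, so $x$ is increasing, a contradiction.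

Thus \eqref{eq:goal} holds in all cases, and $(t,\dots,t)\in\operatorname{reg}_n$.
\end{proof}

The hypothesis that $x$ is not increasing was used only in the last two cases, to obtain $k\le n-2$ and to exclude equality. It cannot be dropped there: the sequence $x_h=hs$ has $\operatorname{inv}(x)=\operatorname{cost}(x)=0$ and corresponds to $H^0(\mathcal{F},\mathcal{O}(\mathbf{a}))\ne0$, on which regularity imposes no condition.

\begin{thebibliography}{9}

\bibitem{Davis}
Caitlin M. Davis, \emph{Multigraded Regularity of the Complete Flag Variety}, arXiv:2606.21058 (2026).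

\end{thebibliography}
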